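\title{Preserved extreme points of the unit ball of a projective tensor product}

\begin{abstract}
We show that $x\otimes y$ need not be a preserved extreme point of the unit ball of $X\widehat\otimes_\pi Y$ when $x$ and $y$ are preserved extreme points of the unit balls of $X$ and $Y$. In the counterexample $X=Y$ is a strictly convex renorming of $\ell_2$ and $x=y$. We also give an exact criterion for $x\otimes y$ to be preserved extreme, deduce that it suffices that one of the two points is denting, and characterize the points $x$ that work with every reflexive $Y$. For reflexive $X$, a point $x$ works with every $Y$ and every preserved extreme $y$ if and only if $x$ is denting.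
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $X$ and $Y$ are real Banach spaces, $B_X$ is the closed unit ball and $S_X$ the unit sphere of $X$, and $L(X,E)$ is the space of bounded operators from $X$ to $E$. All spaces are nonzero; if $X$ or $Y$ is $\{0\}$, so is the tensor product, and there is nothing to prove. The \emph{projective tensor product} $X\widehat\otimes_\pi Y$ is the completion of $X\otimes Y$ under the norm
\[
\|z\|_\pi=\inf\Big\{\sum_{i=1}^n\|x_i\|\,\|y_i\| : z=\sum_{i=1}^n x_i\otimes y_i\Big\}.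
\]
We write $Z=X\widehat\otimes_\pi Y$ and $G=\{u\otimes v: u\in B_X,\ v\in B_Y\}$, and use two standard facts.
\begin{itemize}
\item[(T1)] $\|u\otimes v\|_\pi=\|u\|\,\|v\|$, and $B_Z$ is the closed convex hull of $G$.
\item[(T2)] $Z^*$ is the space of bounded bilinear forms $B$ on $X\times Y$, with $B(u\otimes v)=B(u,v)$ and $\|B\|=\sup\{|B(u,v)|:u\in B_X,\ v\in B_Y\}$. Forms correspond to operators $T\in L(X,Y^*)$ through $B(u,v)=(Tu)(v)$.
\end{itemize}
For $\varphi\in X^*$ and $\psi\in Y^*$ we denote by $\varphi\otimes\psi$ the form $(u,v)\mapsto\varphi(u)\psi(v)$.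

A point $z$ of a convex set $C$ is \emph{extreme} if $z=\frac12(a+b)$ with $a,b\in C$ forces $a=b$. Extreme points of the unit ball of a nonzero space have norm one. If $C$ is a bounded closed convex subset of a Banach space $V$, a point $z\in C$ is a \emph{preserved extreme point} of $C$ if it is an extreme point of $\overline{C}^{\,w^*}$, the weak$^*$ closure of $C$ in $V^{**}$. By Goldstine's theorem $\overline{B_V}^{\,w^*}=B_{V^{**}}$. So $z\in B_V$ is preserved extreme exactly when no $\Phi\ne0$ in $V^{**}$ satisfies $\|z\pm\Phi\|\le1$, while ordinary extremality excludes only such $\Phi$ in $V$. For reflexive $V$ the two notions agree. In general a preserved extreme point is one that cannot be split even approximately: nets $(a_i)$, $(b_i)$ in $B_V$ with $\frac12(a_i+b_i)\to z$ weakly must satisfy $a_i-b_i\to0$ weakly, because every weak$^*$ cluster point of $(a_i,b_i)$ in $B_{V^{**}}\times B_{V^{**}}$ is a pair with midpoint $z$.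

By (T1) the ball $B_Z$ is generated by elementary tensors, and one expects $x\otimes y$ to inherit the extremal properties that $x$ and $y$ share. The following question is posed in \cite{GGMR}.

\begin{quote}
Is $x\otimes y$ a preserved extreme point of $B_{X\widehat\otimes_\pi Y}$ whenever $x$ and $y$ are preserved extreme points of $B_X$ and $B_Y$?
\end{quote}

In finite dimensions the answer is yes, by a short argument recalled in Section~\ref{sec:finite}. In general it is no. Recall that a space is \emph{strictly convex} if unit vectors $a,b$ with $\|a+b\|=2$ coincide; then every unit vector is an extreme point of the ball.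

\begin{theorem}\label{thm:counter}
There are a strictly convex Banach space $X$ isomorphic to $\ell_2$ (so that every point of $S_X$ is a preserved extreme point of $B_X$) and a point $x\in S_X$ such that $x\otimes x$ is not a preserved extreme point of $B_{X\widehat\otimes_\pi X}$.
\end{theorem}

The proof, in Section~\ref{sec:counter}, is elementary and self-contained. The same $x\otimes x$ is an exposed point of $B_{X\widehat\otimes_\pi X}$ (Proposition~\ref{prop:exposed}), so the failure takes place in the bidual only.

The obstruction can be isolated. For $x\in B_X$ and $y\in B_Y$ let $D_{x,y}\subseteq Z^{**}$ be the set of all weak$^*$ limits of nets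
\[
(x_\alpha-x)\otimes(y_\alpha-y),\qquad x_\alpha\in B_X,\ y_\alpha\in B_Y,\quad x_\alpha\to x\ \text{ and }\ y_\alpha\to y\ \text{ weakly}.
\]
Constant nets give $0\in D_{x,y}$. We write $\overline{\operatorname{co}}^{\,w^*}$ for the weak$^*$ closed convex hull.

\begin{theorem}\label{thm:criterion}
Let $x\in B_X$ and $y\in B_Y$. Then $x\otimes y$ is a preserved extreme point of $B_Z$ if and only if $x$ and $y$ are preserved extreme points of $B_X$ and $B_Y$ and $0$ is an extreme point of $\overline{\operatorname{co}}^{\,w^*}D_{x,y}$.
\end{theorem}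

A \emph{slice} of $B_X$ is a nonempty set $\{u\in B_X:\varphi(u)>\alpha\}$ with $\varphi\in X^*$, $\alpha\in\mathbb R$, and $x\in B_X$ is a \emph{denting point} if it lies in slices of arbitrarily small diameter. For $T\in L(X,E)$, we say that $T|_{B_X}$ is \emph{weak-to-norm continuous at $x$} if $\|Tx_\alpha-Tx\|\to0$ for every net $(x_\alpha)$ in $B_X$ that converges weakly to $x$.

\begin{corollary}\label{cor:sufficient}
Let $x$ and $y$ be preserved extreme points of $B_X$ and $B_Y$. If $T|_{B_X}$ is weak-to-norm continuous at $x$ for every $T\in L(X,Y^*)$, then $x\otimes y$ is a preserved extreme point of $B_Z$. In particular this holds if $x$ is a denting point of $B_X$, or if every bounded operator $X\to Y^*$ is compact.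
\end{corollary}

The roles of $X$ and $Y$ may be exchanged, since $u\otimes v\mapsto v\otimes u$ extends to an isometry of $X\widehat\otimes_\pi Y$ onto $Y\widehat\otimes_\pi X$. Thus it suffices that one of the two points is denting. If $x$ is fixed and the partner space varies, the sufficient condition of Corollary~\ref{cor:sufficient} becomes necessary.

\begin{theorem}\label{thm:class}
Let $x$ be a preserved extreme point of $B_X$. The following are equivalent.
\begin{itemize}
\item[(1)] $x\otimes y$ is a preserved extreme point of $B_{X\widehat\otimes_\pi Y}$ for every reflexive $Y$ and every extreme point $y$ of $B_Y$.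
\item[(2)] The same holds for every separable, reflexive, strictly convex $Y$ and every $y\in S_Y$.
\item[(3)] For every reflexive space $E$ and every $R\in L(X,E)$, the map $R|_{B_X}$ is weak-to-norm continuous at $x$.
\end{itemize}
If $X$ is reflexive, these are also equivalent to each of the following.
\begin{itemize}
\item[(4)] $x$ is a denting point of $B_X$.
\item[(5)] $x\otimes y$ is a preserved extreme point of $B_{X\widehat\otimes_\pi Y}$ for every Banach space $Y$ and every preserved extreme point $y$ of $B_Y$.
\end{itemize}
\end{theorem}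

\section{Finite convex combinations, and what changes in the bidual}\label{sec:finite}

The reason to guess a positive answer is the following argument. It is also the model for the proof of Theorem~\ref{thm:criterion}.

\begin{proposition}\label{prop:finite}
Let $x$ and $y$ be extreme points of $B_X$ and $B_Y$. If $x\otimes y=\sum_{k=1}^n\lambda_k\,u_k\otimes v_k$ with $\lambda_k>0$, $\sum_k\lambda_k=1$, $u_k\in B_X$, $v_k\in B_Y$, then $u_k\otimes v_k=x\otimes y$ for all $k$. Hence $x\otimes y$ is an extreme point of the convex hull of $G$.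
\end{proposition}

\begin{proof}
Choose $x^*\in S_{X^*}$ and $y^*\in S_{Y^*}$ with $x^*(x)=1=y^*(y)$. Applying $x^*\otimes y^*$ gives $1=\sum_k\lambda_k\,x^*(u_k)y^*(v_k)$. Each product is at most $1$, so each equals $1$, and $x^*(u_k)=y^*(v_k)=\pm1$. Replacing $(u_k,v_k)$ by $(-u_k,-v_k)$ does not change $u_k\otimes v_k$, so we may assume that the sign is $+$ for all $k$. Applying $\varphi\otimes y^*$ with $\varphi\in X^*$ now gives $\varphi(x)=\sum_k\lambda_k\varphi(u_k)$. Thus $x=\sum_k\lambda_ku_k$, and $u_k=x$ for all $k$ because $x$ is extreme. The forms $x^*\otimes\psi$, $\psi\in Y^*$, give $v_k=y$ in the same way.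
\end{proof}

If $X$ and $Y$ are finite-dimensional, then $G$ is compact, its convex hull is compact by Carath\'eodory's theorem and so equals $B_Z$, and $Z$ is reflexive. The question then has a positive answer.

In general we must work in $Z^{**}$, even when both factors are Hilbert spaces. In $\ell_2\widehat\otimes_\pi\ell_2$ one has $\|\sum_n a_n\,e_n\otimes e_n\|_\pi=\sum_n|a_n|$ for finite sums (test with the form $\sum_n\operatorname{sign}(a_n)u_nv_n$, of norm at most $1$), so this space contains $\ell_1$ and is not reflexive. Put
\[
K=B_{Z^{**}},\qquad W=\overline{G}^{\,w^*}.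
\]
By (T1) and Goldstine's theorem, $K=\overline{\operatorname{co}}^{\,w^*}W$. Finite convex combinations of points of $G$ are now replaced by probability measures on $W$. We shall see in Section~\ref{sec:measures} that the proof above survives up to its last line: a measure on $W$ that represents $x\otimes y$ is carried by the limits of nets $x_\alpha\otimes y_\alpha$ with $x_\alpha\to x$ and $y_\alpha\to y$ weakly. What is lost is the step from ``$u_k=x$ and $v_k=y$'' to ``$u_k\otimes v_k=x\otimes y$''. For every form $B$,
\begin{equation}\label{eq:defect}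
B(x_\alpha,y_\alpha)-B(x,y)=B(x_\alpha-x,\,y_\alpha-y)+B(x,\,y_\alpha-y)+B(x_\alpha-x,\,y).
\end{equation}
The last two terms tend to $0$, since $B(x,\cdot)\in Y^*$ and $B(\cdot,y)\in X^*$. The first term need not: in $\ell_2$ we have $e_n\to0$ weakly, while $\langle e_n,e_n\rangle=1$. The set $D_{x,y}$ collects the limits of this first term.

For the Hilbert norm itself the term does vanish. If $x\in S_{\ell_2}$ and $u\in B_{\ell_2}$, then $\|u-x\|_2^2\le2-2\langle u,x\rangle$. So $x$ is denting, weak convergence to $x$ inside the ball forces norm convergence, and $D_{x,y}=\{0\}$. A counterexample needs a ball in which $x$ is extreme and is still approached weakly from a fixed distance.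

\section{The counterexample}\label{sec:counter}

The first lemma turns a nonvanishing first term in \eqref{eq:defect} into a splitting of $x\otimes y$. To get both $+\Phi$ and $-\Phi$, it is enough to perturb one of the two factors in both directions.

\begin{lemma}\label{lem:split}
Let $x\in B_X$, $y\in B_Y$, and let $(a_i)$ in $X$ and $(b_i)$ in $Y$ be weakly null nets on the same index set such that
\[
\limsup_i\|x+a_i\|\le1,\qquad \limsup_i\|y+b_i\|\le1,\qquad\limsup_i\|y-b_i\|\le1 .
\]
If $\liminf_i B_0(a_i,b_i)>0$ for some $B_0\in Z^*$, then $x\otimes y$ is not a preserved extreme point of $B_Z$.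
\end{lemma}

\begin{proof}
Eventually $\|a_i\|,\|b_i\|\le3$, so a tail of the net $(a_i\otimes b_i)$ is bounded. By the Banach--Alaoglu theorem a subnet converges weak$^*$ to some $\Phi\in Z^{**}$; the hypotheses pass to the subnet. For $B\in Z^*$,
\[
B(x+a_i,\,y\pm b_i)=B(x,y)+B(a_i,y)\pm B(x,b_i)\pm B(a_i,b_i)\ \longrightarrow\ B(x,y)\pm\Phi(B),
\]
because $(a_i)$ and $(b_i)$ are weakly null. The left side is at most $\|B\|\,\|x+a_i\|\,\|y\pm b_i\|$ in absolute value, so $|B(x,y)\pm\Phi(B)|\le\|B\|$. Hence $x\otimes y\pm\Phi\in K$, and $\Phi\ne0$ because $\Phi(B_0)>0$.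
\end{proof}

The conditions on $(b_i)$ do not contradict extremality of $y$: the norms $\|y\pm b_i\|$ may exceed $1$ for every $i$, and in the limit the perturbation disappears weakly.

Let us look for such nets in $\ell_2$, with unit vectors $e_0,e_1,e_2,\dots$, taking $x=y=e_0$, $a_n=b_n=e_n$ and for $B_0$ the inner product. For the Hilbert norm $e_0$ is extreme, but $\|e_0\pm e_n\|_2=\sqrt2$. For the norm $p(u)=\max\{|u_0|,(\sum_{n\ge1}u_n^2)^{1/2}\}$ we have $p(e_0\pm e_n)=1$ and the lemma applies, but $e_0$ is the midpoint of $e_0\pm e_1$ and is not extreme. The remedy is to add to $p^2$ a term that makes the norm strictly convex and does not see weakly null nets. We state this for a general space $F$ in place of the span of $e_1,e_2,\dots$, because Theorem~\ref{thm:class} needs the same construction.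

\begin{lemma}\label{lem:renorm}
Let $F$ be a Banach space and let $(\zeta_k)_{k\ge1}$ be a sequence in $B_{F^*}$ that separates the points of $F$. For $t\in\mathbb R$, $h\in F$ put
\[
q(h)^2=\sum_{k\ge1}4^{-k}\zeta_k(h)^2,\qquad N(t,h)^2=\max\{t^2,\|h\|^2\}+t^2+q(h)^2 .
\]
\begin{itemize}
\item[(i)] $N$ is a strictly convex norm on $\mathbb R\oplus F$, and $t^2+\|h\|^2\le N(t,h)^2\le2(t^2+\|h\|^2)$.
\item[(ii)] $N(1,0)=\sqrt2$, and if $(h_i)$ is a weakly null net in $B_F$, then $N(1,h_i)=N(1,-h_i)\to\sqrt2$.
\end{itemize}
\end{lemma}

\begin{proof}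
(i) Write $N^2=p^2+r^2$ with $p(t,h)=\max\{|t|,\|h\|\}$ and $r(t,h)^2=t^2+q(h)^2$. Then $p$ is a norm, and $r(t,h)$ is the Hilbert norm of the sequence $(t,2^{-1}\zeta_1(h),2^{-2}\zeta_2(h),\dots)$. This sequence depends linearly and, since the $\zeta_k$ separate points, injectively on $(t,h)$. So $r$ is a norm that satisfies the parallelogram law. The triangle inequality for $N$ follows from those for $p$, for $r$ and for the Euclidean norm of the pair $(p,r)$. The lower bound in (i) follows from $p\ge\|h\|$ and $r\ge|t|$, the upper bound from $p^2\le t^2+\|h\|^2$ and $q(h)\le\|h\|$.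

Let $N(a)=N(b)=1$ and $N(a+b)=2$. From $p(a+b)^2\le(p(a)+p(b))^2\le2p(a)^2+2p(b)^2$ and the parallelogram law for $r$,
\[
4+r(a-b)^2=p(a+b)^2+r(a+b)^2+r(a-b)^2\le2N(a)^2+2N(b)^2=4 .
\]
Hence $r(a-b)=0$ and $a=b$.

(ii) For $h\in B_F$ we have $N(1,\pm h)^2=2+q(h)^2$. For each $m$,
\[
q(h_i)^2\le\sum_{k\le m}4^{-k}\zeta_k(h_i)^2+\sum_{k>m}4^{-k},
\]
so $\limsup_i q(h_i)^2\le 4^{-m}/3$. Thus $q(h_i)\to0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $X$ be $\ell_2$, with coordinates $u_0,u_1,u_2,\dots$, under the norm
\begin{equation}\label{eq:norm}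
\|u\|^2=\max\Big\{u_0^2,\ \sum_{n\ge1}u_n^2\Big\}+\sum_{n\ge0}4^{-n}u_n^2 .
\end{equation}
This is the norm $N$ of Lemma~\ref{lem:renorm} when $F$ is the Hilbert space with basis $e_1,e_2,\dots$, the $\zeta_k$ are the coordinate functionals, and $t=u_0$. So $X$ is strictly convex and $\|u\|_2\le\|u\|\le\sqrt2\,\|u\|_2$. In particular $X$ is reflexive, and every point of $S_X$ is extreme in $B_X=B_{X^{**}}$.

Since $\|e_0\|^2=2$, the point $x=e_0/\sqrt2$ lies in $S_X$. Let $a_n=b_n=e_n/\sqrt2$ for $n\ge1$; this sequence is weakly null. From $\|e_0\pm e_n\|^2=1+1+4^{-n}$ we get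
\[
\|x\pm a_n\|^2=1+\tfrac12\,4^{-n}\longrightarrow1 .
\]
The form $B_0(u,v)=\sum_{n\ge0}u_nv_n$ satisfies $|B_0(u,v)|\le\|u\|_2\|v\|_2\le\|u\|\,\|v\|$, and $B_0(a_n,b_n)=\frac12$. By Lemma~\ref{lem:split}, $x\otimes x$ is not a preserved extreme point of $B_{X\widehat\otimes_\pi X}$.
\end{proof}

The element $\Phi$ found here is a weak$^*$ cluster point of the sequence $\frac12\,e_n\otimes e_n$. It vanishes on every form $\varphi\otimes\psi$, since $\varphi(e_n)\psi(e_n)\to0$, and these are the only forms used in the proof of Proposition~\ref{prop:finite}.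

\section{Measures that represent an elementary tensor}\label{sec:measures}

We now carry the proof of Proposition~\ref{prop:finite} over to measures. A \emph{Radon probability} on a compact Hausdorff space $M$ is a Borel probability measure that is inner regular with respect to compact sets. By the Riesz representation theorem these correspond bijectively to the positive functionals $\Lambda$ on $C(M)$ with $\Lambda 1=1$. If $M$ lies in a Hausdorff locally convex space, a point $z$ is the \emph{barycenter} of $\mu$ if $f(z)=\int_M f\,d\mu$ for every continuous linear functional $f$. Biduals carry the weak$^*$ topology, so for $M\subseteq Z^{**}$ this reads $z(B)=\int w(B)\,d\mu(w)$ for all $B\in Z^*$. We use two standard facts \cite[Propositions 1.2 and 1.4]{Phelps} and one consequence.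
\begin{itemize}
\item[(M1)] If $M$ is compact and its closed convex hull $C$ is compact, every point of $C$ is the barycenter of a Radon probability on $M$.
\item[(M2)] (Bauer) If $z$ is an extreme point of a compact convex set $C$, then $\delta_z$ is the only Radon probability on $C$ with barycenter $z$.
\item[(M3)] If $z\in K$ and every Radon probability on $W$ with barycenter $z$ equals $\delta_z$, then $z$ is extreme in $K$.
\end{itemize}
For (M3), let $z=\frac12(a+b)$ with $a,b\in K$ and represent $a,b$ by $\mu_a,\mu_b$ on $W$ using (M1). Then $\frac12(\mu_a+\mu_b)$ has barycenter $z$ and so equals $\delta_z$. Therefore $\mu_a(\{z\})=\mu_b(\{z\})=1$, and $a=b=z$.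

Let $\pi\colon M'\to M$ be a continuous map of compact Hausdorff spaces and $\nu$ a Radon probability on $M'$. The image $\pi_*\nu(A)=\nu(\pi^{-1}A)$ is a Radon probability on $M$: if $Q\subseteq\pi^{-1}A$ is compact, then $\pi(Q)\subseteq A$ is compact and $\pi_*\nu(\pi(Q))\ge\nu(Q)$. If $\pi$ is onto, every Radon probability $\mu$ on $M$ is such an image. Indeed, $f\circ\pi\mapsto\int f\,d\mu$ is then a functional of norm one on a subspace of $C(M')$. A Hahn--Banach extension $\Lambda$ has $\|\Lambda\|=1=\Lambda1$, so it is positive (if $0\le f\le1$ then $\Lambda(1-f)\le1$), and the Riesz theorem gives $\nu$.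

The finite argument used the factors $u_k$ and $v_k$ separately, but a point of $W$ does not come with factors. We therefore take limits of the factors together with their tensor. Let $\Omega$ be the closure of
\[
\Omega_0=\{(u,v,u\otimes v):u\in B_X,\ v\in B_Y\}
\]
in the compact space $B_{X^{**}}\times B_{Y^{**}}\times K$, and let $\pi_1,\pi_2,\pi_3$ be the coordinate projections on $\Omega$. The set $\pi_3(\Omega)$ is compact, contains $G$ and is contained in the closure of $G$, so $\pi_3(\Omega)=W$. For $\varphi\in X^*$, $\psi\in Y^*$,
\begin{equation}\label{eq:product}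
w(\varphi\otimes\psi)=\xi(\varphi)\,\eta(\psi)\qquad\text{for all }(\xi,\eta,w)\in\Omega,
\end{equation}
since both sides are continuous and agree on $\Omega_0$. Thus $(\xi,\eta)$ determines $w$ on the forms $\varphi\otimes\psi$. The next lemma describes the freedom that remains. Put $W_{x,y}=\{w:(x,y,w)\in\Omega\}$.

\begin{lemma}\label{lem:fiber}
For $x\in B_X$ and $y\in B_Y$, the set $W_{x,y}$ is weak$^*$ compact and $W_{x,y}=x\otimes y+D_{x,y}$.
\end{lemma}

\begin{proof}
The set $W_{x,y}$ is the image under $\pi_3$ of a closed subset of $\Omega$. A triple $(x,y,w)$ lies in $\Omega$ if and only if there are nets $x_\alpha\in B_X$, $y_\alpha\in B_Y$ with $x_\alpha\to x$, $y_\alpha\to y$ weakly and $x_\alpha\otimes y_\alpha\to w$ weak$^*$. For nets with $x_\alpha\to x$, $y_\alpha\to y$ weakly, \eqref{eq:defect} shows that $x_\alpha\otimes y_\alpha\to w$ if and only if $(x_\alpha-x)\otimes(y_\alpha-y)\to w-x\otimes y$.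
\end{proof}

Next comes the choice of signs. This is where real scalars are used.

\begin{lemma}\label{lem:lift}
Let $\mu$ be a Radon probability on $W$ with barycenter $z$, and let $x^*\in B_{X^*}$, $y^*\in B_{Y^*}$ satisfy $z(x^*\otimes y^*)=1$. Then $\mu=(\pi_3)_*\nu$ for a Radon probability $\nu$ on $\Omega$ with $\nu(\Omega_+)=1$, where $\Omega_+=\{(\xi,\eta,w)\in\Omega:\xi(x^*)=\eta(y^*)=1\}$.
\end{lemma}

\begin{proof}
Write $\mu=(\pi_3)_*\nu_0$ with $\nu_0$ a Radon probability on $\Omega$. By \eqref{eq:product},
\[
\int_\Omega\xi(x^*)\eta(y^*)\,d\nu_0=\int_W w(x^*\otimes y^*)\,d\mu=1 .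
\]
Both factors of the integrand lie in $[-1,1]$, so $\nu_0$ is carried by the union of the disjoint closed sets $\Omega_+$ and $\Omega_-=\{\xi(x^*)=\eta(y^*)=-1\}$. The homeomorphism $\sigma(\xi,\eta,w)=(-\xi,-\eta,w)$ of the product space preserves $\Omega_0$, because $(-u)\otimes(-v)=u\otimes v$. Hence it preserves $\Omega$ and maps $\Omega_-$ onto $\Omega_+$. Let $\nu=\nu_0|_{\Omega_+}+\sigma_*(\nu_0|_{\Omega_-})$. This is a Radon probability carried by $\Omega_+$, and $\pi_3\circ\sigma=\pi_3$ gives $(\pi_3)_*\nu=(\pi_3)_*\nu_0=\mu$.
\end{proof}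

\begin{lemma}\label{lem:local}
Let $x$ and $y$ be preserved extreme points of $B_X$ and $B_Y$, and let $\mu$ be a Radon probability on $W$ with barycenter $x\otimes y$. Then $\mu(W_{x,y})=1$.
\end{lemma}

\begin{proof}
Choose $x^*\in S_{X^*}$, $y^*\in S_{Y^*}$ with $x^*(x)=1=y^*(y)$, and let $\nu$ be given by Lemma~\ref{lem:lift}. For $\varphi\in X^*$, since $\eta(y^*)=1$ $\nu$-almost everywhere,
\[
\int_\Omega\xi(\varphi)\,d\nu=\int_\Omega\xi(\varphi)\eta(y^*)\,d\nu=\int_W w(\varphi\otimes y^*)\,d\mu=\varphi(x)y^*(y)=\varphi(x).
\]
So $(\pi_1)_*\nu$ is a Radon probability on $B_{X^{**}}$ with barycenter $x$. It lives on the ball of the bidual, and this is why $x$ must be preserved extreme: (M2) applied to $C=B_{X^{**}}$ gives $(\pi_1)_*\nu=\delta_x$, that is, $\nu(\{\xi=x\})=1$. The forms $x^*\otimes\psi$, $\psi\in Y^*$, give $\nu(\{\eta=y\})=1$ in the same way. The set $\{\xi=x,\ \eta=y\}$ is contained in $\pi_3^{-1}(W_{x,y})$, so $\mu(W_{x,y})=1$.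
\end{proof}

\section{The criterion and the sufficient conditions}\label{sec:criterion}

\begin{proof}[Proof of Theorem~\ref{thm:criterion}]
Put $C=\overline{\operatorname{co}}^{\,w^*}D_{x,y}$. By Lemma~\ref{lem:fiber}, $x\otimes y+D_{x,y}\subseteq K$. Since $K$ is convex and weak$^*$ compact, $x\otimes y+C\subseteq K$ and $C$ is weak$^*$ compact.

Assume that $x,y$ are preserved extreme and that $0$ is extreme in $C$. Let $\mu$ be a Radon probability on $W$ with barycenter $x\otimes y$. By Lemmas~\ref{lem:local} and~\ref{lem:fiber}, $\mu$ is carried by the compact set $x\otimes y+D_{x,y}$. Its image under $w\mapsto w-x\otimes y$ is a Radon probability on $C$ with barycenter $0$, which is $\delta_0$ by (M2). So $\mu=\delta_{x\otimes y}$, and $x\otimes y$ is extreme in $K$ by (M3).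

Conversely, let $x\otimes y$ be extreme in $K$. If $0=\frac12(c_1+c_2)$ with $c_j\in C$, then $x\otimes y$ is the midpoint of the points $x\otimes y+c_j\in K$, so $c_1=c_2$; thus $0$ is extreme in $C$. Next, $\|x\|\,\|y\|=\|x\otimes y\|_\pi=1$, so $\|x\|=\|y\|=1$. Let $J\colon X\to Z$, $Ju=u\otimes y$. Then $\|J^{**}\|=\|J\|=1$ and $J^{**}x=x\otimes y$. Also $J^{**}$ is injective: if $y^*\in Y^*$ has $y^*(y)=1$, then $J^*(\varphi\otimes y^*)=\varphi$, so $(J^{**}\xi)(\varphi\otimes y^*)=\xi(\varphi)$ for all $\varphi\in X^*$. If $x=\frac12(\xi_1+\xi_2)$ with $\xi_j\in B_{X^{**}}$, then $x\otimes y=\frac12(J^{**}\xi_1+J^{**}\xi_2)$ with $J^{**}\xi_j\in K$. Hence $J^{**}\xi_1=J^{**}\xi_2$ and $\xi_1=\xi_2$. So $x$ is preserved extreme, and the map $v\mapsto x\otimes v$ gives the same for $y$.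
\end{proof}

The simplest way to satisfy the criterion is $D_{x,y}=\{0\}$, and Corollary~\ref{cor:sufficient} gives conditions for this. We first record two properties of denting points. The second shows that in the denting case of the corollary the assumption that $x$ is preserved extreme is automatic.

\begin{lemma}\label{lem:denting}
Let $x$ be a denting point of $B_X$. Then the identity of $B_X$ is weak-to-norm continuous at $x$, and $x$ is a preserved extreme point of $B_X$.
\end{lemma}

\begin{proof}
Let $\varepsilon>0$ and let $S=\{u\in B_X:\varphi(u)>\alpha\}$ be a slice of diameter less than $\varepsilon$ that contains $x$. A net in $B_X$ that converges weakly to $x$ is eventually in $S$, hence within $\varepsilon$ of $x$. This proves the first claim. Let $x=\frac12(\xi_1+\xi_2)$ with $\xi_j\in B_{X^{**}}$. For one $j$ we have $\xi_j(\varphi)\ge\varphi(x)>\alpha$. By Goldstine's theorem $\xi_j$ is the weak$^*$ limit of a net in $B_X$, which is eventually in $S$. The ball $x+\varepsilon B_{X^{**}}$ is weak$^*$ closed and contains $S$, so $\|\xi_j-x\|\le\varepsilon$. Since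 $\xi_1-x=-(\xi_2-x)$, both norms are at most $\varepsilon$, for every $\varepsilon>0$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:sufficient}]
Let $B\in Z^*$ correspond to $T\in L(X,Y^*)$ as in (T2), and let $x_\alpha\to x$, $y_\alpha\to y$ weakly in $B_X$, $B_Y$. Then
\[
|B(x_\alpha-x,\,y_\alpha-y)|\le\|Tx_\alpha-Tx\|\,\|y_\alpha-y\|\le2\|Tx_\alpha-Tx\|\longrightarrow0 .
\]
So $D_{x,y}=\{0\}$, and Theorem~\ref{thm:criterion} applies. If $x$ is denting, then $\|Tx_\alpha-Tx\|\le\|T\|\,\|x_\alpha-x\|\to0$ by Lemma~\ref{lem:denting}. If $T$ is compact, then $Tx_\alpha\to Tx$ weakly inside the norm-compact closure of $T(B_X)$, on which the weak and norm topologies coincide.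
\end{proof}

\section{Points that work with every reflexive partner}\label{sec:class}

The main step in Theorem~\ref{thm:class} is (2)$\Rightarrow$(3). If (3) fails, there is a weakly null net $(a_i)$ with $x+a_i\in B_X$ and $\|Ra_i\|\ge\varepsilon$, which is the first half of the data in Lemma~\ref{lem:split}. We are free to build $Y$. The natural candidates for $b_i$ are functionals on $E$ that norm $Ra_i$, paired with $X$ through $(u,h)\mapsto h(Ru)$. Three things must be arranged: these functionals must span a separable space, they must tend weakly to $0$, and $Y$ must have an extreme point $y$ with $\|y\pm b_i\|\to1$.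

\begin{proof}[Proof of Theorem~\ref{thm:class}]
(3)$\Rightarrow$(1). If $Y$ is reflexive, then $Y^*$ is reflexive and extreme points of $B_Y$ are preserved extreme. Apply (3) with $E=Y^*$, then Corollary~\ref{cor:sufficient}.

(1)$\Rightarrow$(2). In a strictly convex space every unit vector is extreme.

(2)$\Rightarrow$(3). Suppose that (3) fails. Then there are a reflexive $E$, an operator $R\in L(X,E)$ and $\varepsilon>0$ such that $0$ lies in the weak closure of
\[
A=\{a\in X:\ x+a\in B_X,\ \|Ra\|\ge\varepsilon\}.
\]

\emph{Step 1: a countable subset (Kaplansky's argument).} The weak topology of a bounded set need not be metrizable, so we cannot pass to a sequence; but we can pass to a countable set. Fix $n\ge1$. For $a\in A$ let $U_a$ be the set of $(\varphi_1,\dots,\varphi_n)\in(B_{X^*})^n$ with $|\varphi_j(a)|<1/n$ for all $j$. Each $U_a$ is weak$^*$ open, and the $U_a$ cover $(B_{X^*})^n$ because $0$ is in the weak closure of $A$. By weak$^*$ compactness there is a finite $A_n\subseteq A$ such that the sets $U_a$, $a\in A_n$, form a cover. Let $A_0=\bigcup_{n\ge1} A_n$,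 a countable set. Given $\varphi_1,\dots,\varphi_m\in B_{X^*}$ and $\delta>0$, take $n\ge m$ with $1/n<\delta$ and complete the list with zeros: some $a\in A_n$ has $|\varphi_j(a)|<\delta$ for $j\le m$. The sets $\{u:|\varphi_j(u)|<\delta,\ j\le m\}$ form a base of weak neighborhoods of $0$, so there is a weakly null net $(a_i)$ in $A_0$.

\emph{Step 2: weakly null functionals.} For $a\in A_0$ pick $g_a\in S_{E^*}$ with $g_a(Ra)=\|Ra\|$. Let $F\subseteq E^*$ be the closed linear span of $\{g_a:a\in A_0\}$. It is separable, and it is reflexive as a closed subspace of the reflexive space $E^*$. So $B_F$ is weakly compact, and along a subnet $g_{a_i}\to g\in B_F$ weakly. This is where reflexivity of $E$ enters. Put $h_i=\frac12(g_{a_i}-g)$. Then $h_i\in B_F$ and $h_i\to0$ weakly. Subtracting $g$ costs nothing in the limit: $g\circ R\in X^*$, so $g(Ra_i)\to0$ and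
\begin{equation}\label{eq:lower}
\liminf_i h_i(Ra_i)=\liminf_i\tfrac12\big(\|Ra_i\|-g(Ra_i)\big)\ge\tfrac\varepsilon2 .
\end{equation}

\emph{Step 3: the space $Y$.} Let $(f_k)$ be a dense sequence in $S_F$ and choose $\zeta_k\in S_{F^*}$ with $\zeta_k(f_k)=1$. If $h\in S_F$ and $\|h-f_k\|<1$, then $\zeta_k(h)>0$, so $(\zeta_k)$ separates the points of $F$. Let $Y=\mathbb R\oplus F$ with the norm $N$ of Lemma~\ref{lem:renorm}. By part (i) of that lemma, $Y$ is strictly convex, and it is separable and reflexive because $F$ is. Let $y=(1,0)/\sqrt2\in S_Y$ and $b_i=(0,h_i)/\sqrt2$. The net $(b_i)$ is weakly null in $Y$, and $N(y\pm b_i)=N(1,\pm h_i)/\sqrt2\to1$ by part (ii).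

\emph{Step 4: the splitting.} The form $B_0(u,(t,h))=h(Ru)$ is bounded, since $|h(Ru)|\le\|R\|\,\|u\|\,N(t,h)$. By \eqref{eq:lower}, $\liminf_iB_0(a_i,b_i)\ge\varepsilon/(2\sqrt2)>0$. Also $\|x+a_i\|\le1$. By Lemma~\ref{lem:split}, $x\otimes y$ is not preserved extreme, so (2) fails.

Now let $X$ be reflexive.

(3)$\Rightarrow$(4). We may take $E=X$ and $R$ the identity. Given $\varepsilon\in(0,1)$, there is a relatively weakly open neighborhood $U$ of $x$ in $B_X$ with $\|u-x\|<\varepsilon/3$ on $U$, hence of diameter less than $\varepsilon$. We must replace $U$ by a slice. This is Choquet's lemma: the slices that contain an extreme point of the weakly compact convex set $B_X$ form a base of its weak neighborhoods in $B_X$. It follows from (M1) and (M2). The set $M=B_X\setminus U$ is weakly compact and contains $-x$; let $C\subseteq B_X$ be its weakly closed convex hull. If $x\in C$, then $x$ is the barycenter of a Radon probability on $M$ by (M1), which is $\delta_x$ by (M2), so $x\in M$, which is false. So $x\notin C$, and the Hahn--Banach theorem gives $\varphi\in X^*$ and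 $\alpha$ with $\varphi(x)>\alpha\ge\sup_C\varphi$. The slice $\{u\in B_X:\varphi(u)>\alpha\}$ contains $x$ and misses $M$, so it lies in $U$.

(4)$\Rightarrow$(5) is Corollary~\ref{cor:sufficient}, and (5)$\Rightarrow$(1) holds because extreme points of the ball of a reflexive space are preserved extreme.
\end{proof}

\begin{remark}
Without reflexivity of $X$, (3) does not imply (4). Let $X=c$, the space of convergent sequences with the supremum norm, and let $x=(1,1,1,\dots)$. The dual of $c$ is $\ell_1(\mathbb N\cup\{\infty\})$, acting by $u\mapsto\sum_n\lambda_nu_n+\lambda_\infty\lim_n u_n$. So $c^{**}=\ell_\infty(\mathbb N\cup\{\infty\})$, where $x$ is the constant function $1$, an extreme point of the ball. If $E$ is reflexive and $R\in L(c,E)$, then $R^*(B_{E^*})$ is weakly compact in $\ell_1$, hence norm compact by the Eberlein--\v{S}mulian theorem and the Schur property (weakly convergent sequences in $\ell_1$ converge in norm). By Schauder's theorem $R$ is compact, so (3) holds. But $x-e_n\in B_c$, $x-e_n\to x$ weakly and $\|e_n\|=1$, so $x$ is not denting by Lemma~\ref{lem:denting}.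
\end{remark}

\section{An exposed point that is not preserved extreme}\label{sec:exposed}

We return to the space $X$ with norm \eqref{eq:norm} and the point $x=e_0/\sqrt2$. Since $X$ is reflexive and (5) fails for $Y=X$, Theorem~\ref{thm:class} shows that $x$ is not denting, and that in the reflexive setting this is exactly the obstruction. One sees it directly: the unit vectors $(e_0+e_n)/\|e_0+e_n\|$ converge weakly to $x$, and their $n$th coordinates are at least $2/3$, so their distance from $x$ is at least $2/3$.

A point $z$ of a convex set $C$ is \emph{exposed} if some continuous linear functional attains its maximum over $C$ at $z$ and only there. Exposed points are extreme.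

\begin{proposition}\label{prop:exposed}
With $X$ and $x$ as above, $x\otimes x$ is an exposed point of $B_{X\widehat\otimes_\pi X}$.
\end{proposition}

\begin{proof}
Let $\varphi(u)=\sqrt2\,u_0$. By \eqref{eq:norm},
\[
\|u\|^2\ge2u_0^2+\sum_{n\ge1}4^{-n}u_n^2=\varphi(u)^2+\sum_{n\ge1}4^{-n}u_n^2 .
\]
So $\|\varphi\|=1=\varphi(x)$, and if $\|u\|\le1$ and $\varphi(u)=1$, then $u_n=0$ for $n\ge1$, that is, $u=x$.

The form $\varphi\otimes\varphi$ has norm one and takes the value $1$ at $x\otimes x$. Let $z\in B_Z$, $Z=X\widehat\otimes_\pi X$, satisfy $(\varphi\otimes\varphi)(z)=1$. By (M1), $z$ is the barycenter of a Radon probability $\mu$ on $W$. Lemma~\ref{lem:lift} with $x^*=y^*=\varphi$ lifts $\mu$ to a measure $\nu$ carried by $\{\xi(\varphi)=\eta(\varphi)=1\}$. Since $B_{X^{**}}=B_X$, on this set $\xi=\eta=x$. Let $e_i^*$ be the coordinate functionals. By \eqref{eq:product},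
\[
(e_i^*\otimes e_j^*)(z)=\int_\Omega e_i^*(\xi)\,e_j^*(\eta)\,d\nu=(e_i^*\otimes e_j^*)(x\otimes x)\qquad(i,j\ge0).
\]
These equalities also hold for $x\otimes x\pm\Phi$, with $\Phi$ as in Section~\ref{sec:counter}, so we must now use that $z$ lies in $Z$. Let $P_m$ be the projection of $X$ onto the coordinates $0,\dots,m$. Then $\|P_mu\|\le\|u\|$ by \eqref{eq:norm}, and $P_mu\to u$ in norm. The map $u\otimes v\mapsto P_mu\otimes P_mv$ does not increase $\|\cdot\|_\pi$, so it extends to an operator $Q_m$ on $Z$ with $\|Q_m\|\le1$. We have
\[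
Q_m s=\sum_{i,j\le m}(e_i^*\otimes e_j^*)(s)\,e_i\otimes e_j\qquad(s\in Z),
\]
because both sides are continuous and linear in $s$ and agree on elementary tensors. Hence $Q_m(z-x\otimes x)=0$ for all $m$. On the other hand,
\[
\|P_mu\otimes P_mv-u\otimes v\|_\pi\le\|P_mu-u\|\,\|v\|+\|u\|\,\|P_mv-v\|\longrightarrow0,
\]
so $Q_ms\to s$ for $s\in X\otimes X$ and, by density and $\|Q_m\|\le1$, for all $s\in Z$. Taking $s=z-x\otimes x$ gives $z=x\otimes x$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{GGMR}
Luis C. Garc\'ia-Lirola, Guillaume Grelier, Gonzalo Mart\'inez-Cervantes and Abraham Rueda Zoca, \emph{Extremal structure of projective tensor products}, arXiv:2211.13559 (2022).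

\bibitem{Phelps}
Phelps, \emph{Lectures on Choquet's Theorem}.

\end{thebibliography}
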